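# Disjoint forts, maximum nullity, and an eight-vertex graph with a bridge

## Kernel vectors on a four-cycle

Take the cycle $C_4$ with vertices $1,2,3,4$ in cyclic order, and consider real symmetric $4\times4$ matrices $A$ whose off-diagonal entries are nonzero exactly at the edges, with arbitrary diagonal. How large can $\operatorname{null}A$ be?

The adjacency matrix is one such matrix. Its kernel contains $(1,0,-1,0)$ and $(0,1,0,-1)$, so nullity $2$ occurs. Nullity $3$ does not. A kernel of dimension $3$ would contain a nonzero $x$ with $x_1=x_2=0$; row $1$ then reads $A_{14}x_4=0$, so $x_4=0$, and row $2$ reads $A_{23}x_3=0$, so $x_3=0$, a contradiction.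

Look at the supports $\{1,3\}$ and $\{2,4\}$ of our two kernel vectors. They are disjoint, and each vertex outside one of them has two neighbors in it. The second fact is no accident. Suppose $Ax=0$ and $x_v=0$. Row $v$ says
$$0=\sum_{u\sim v}A_{vu}x_u ,$$
and this sum cannot have exactly one nonzero term. So a vertex outside the support never has exactly one neighbor in the support. Sets with this property are called forts. If a matrix has $k$ kernel vectors with pairwise disjoint supports, then the graph has $k$ pairwise disjoint forts and the matrix has nullity at least $k$.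

Now reverse the direction. Suppose we see $k$ pairwise disjoint forts in a graph, a purely combinatorial object. Must some matrix with that graph have nullity at least $k$? On $C_4$ the answer is yes, with $k=2$. We shall see that in general it is no.

## Forts, zero forcing, and the two inequalities

All graphs are simple, undirected, with finite nonempty vertex set. Let $G$ have vertex set $V(G)=\{1,\dots,n\}$.

**Definition (maximum nullity).** $S(G)$ is the set of real symmetric $n\times n$ matrices $A$ such that for $i\ne j$ we have $A_{ij}\neq0$ if and only if $ij\in E(G)$; the diagonal is unrestricted. The maximum nullity is $\operatorname{M}(G)=\max\{\operatorname{null}A: A\in S(G)\}$. For a field $\mathbb F$, the set $S_{\mathbb F}(G)$ and the number $\operatorname{M}(\mathbb F,G)$ are defined in the same way with symmetric matrices over $\mathbb F$, so $\operatorname{M}(G)=\operatorname{M}(\mathbb R,G)$.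

**Definition (fort, fort number).** A fort of $G$ is a nonempty set $F\subseteq V(G)$ such that no vertex $v\notin F$ has exactly one neighbor in $F$. The fort number $\operatorname{ft}(G)$ is the maximum number of pairwise disjoint forts.

**Definition (zero forcing).** Vertices are filled or unfilled. A filled vertex with exactly one unfilled neighbor $w$ forces $w$ to become filled. A set $B$ is a zero forcing set if, starting with exactly $B$ filled, repeated forcing fills every vertex. $\operatorname{Z}(G)$ is the minimum size of a zero forcing set.

**Definition (fractional version).** $\operatorname{Z}^*(G)$ is the minimum of $\sum_v x_v$ subject to $x_v\ge0$ for all $v$ and $\sum_{v\in F}x_v\ge1$ for every fort $F$. By linear programming duality it is also the maximum of $\sum_F y_F$ subject to $y_F\ge0$ for all forts $F$ and $\sum_{F\ni v}y_F\le1$ for every vertex $v$.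

The relations among these numbers have short proofs.

**Proposition 1.** (a) For every field, the support of a nonzero kernel vector of a matrix in $S_{\mathbb F}(G)$ is a fort. (b) $B$ is a zero forcing set if and only if $B$ meets every fort. (c) $\operatorname{M}(G)\le\operatorname{Z}(G)$. (d) $\operatorname{ft}(G)\le\operatorname{Z}^*(G)\le\operatorname{Z}(G)$.

*Proof.* Part (a) was proved above; nothing in it used the real numbers.

For (b), suppose $B$ misses a fort $F$, and consider the first moment when some $w\in F$ is forced, by a filled vertex $u$. No vertex of $F$ was filled before, so $u\notin F$. All of $F$ is unfilled and $w$ is the only unfilled neighbor of $u$, so $u$ has exactly one neighbor in $F$, which is impossible. Hence $F$ is never filled. Conversely, if $B$ is not a zero forcing set, let $F\neq\emptyset$ be the set of vertices left unfilled at the end. No filled vertex has exactly one unfilled neighbor, so $F$ is a fort, and $B\cap F=\emptyset$.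

For (c), let $B$ be a zero forcing set. If $\operatorname{null}A>|B|$, some nonzero kernel vector vanishes on $B$; its support is a fort missing $B$, contradicting (b).

For (d), let $x$ be feasible in the minimization and let $F_1,\dots,F_k$ be disjoint forts. Then $\sum_v x_v\ge\sum_i\sum_{v\in F_i}x_v\ge k$, so $\operatorname{ft}(G)\le\operatorname{Z}^*(G)$. The indicator vector of a minimum zero forcing set is feasible by (b), so $\operatorname{Z}^*(G)\le\operatorname{Z}(G)$. $\square$

*Example.* In the star $K_{1,3}$ with center $c$, a fort not containing $c$ is a set of at least two leaves. A fort containing $c$ contains every leaf, because a leaf outside it would have exactly one neighbor, $c$, inside it. So every fort contains at least two of the three leaves, and $\operatorname{ft}=1$. Weight $\tfrac12$ on each leaf is feasible, and weight $\tfrac12$ on each of the three two-leaf forts is feasible in the dual, so $\operatorname{Z}^*=\tfrac32$. A single vertex is not a zero forcing set and two leaves are, so $\operatorname{Z}=2$. The adjacency matrix has rank $2$, hence nullity $2$, so $\operatorname{M}=2$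 by (c).

Both $\operatorname{M}$ and $\operatorname{Z}^*$ lie below $\operatorname{Z}$, and $\operatorname{ft}$ lies below $\operatorname{Z}^*$. The source of our problem is Thomas R. Cameron, Leslie Hogben, Franklin H.J. Kenter, Seyed Ahmad Mojallal and Houston Schuerger, "Forts, (fractional) zero forcing, and Cartesian products of graphs", arXiv:2310.17904 (2023). It asks:

*Is $\operatorname{M}(G)\ge\operatorname{ft}(G)$ for every graph $G$? Is $\operatorname{M}(G)\ge\operatorname{Z}^*(G)$ for every graph $G$?*

Because $\operatorname{ft}\le\operatorname{Z}^*$, a graph with $\operatorname{M}<\operatorname{ft}$ answers both negatively.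

Very small fort numbers cannot give a counterexample: *if $\operatorname{ft}(G)\le2$ then $\operatorname{M}(G)\ge\operatorname{ft}(G)$.* First, $\operatorname{M}(G)\ge1$ always, since for $A\in S(G)$ with eigenvalue $\lambda$ the matrix $A-\lambda I$ is in $S(G)$ and is singular. If $\operatorname{ft}(G)=2$, then $\operatorname{Z}(G)\ge2$. An end vertex of a path is a zero forcing set, so $G$ is not a path. Fiedler's theorem says that $\operatorname{M}(G)=1$ if and only if $G$ is a path (M. Fiedler, *A characterization of tridiagonal matrices*, Linear Algebra Appl. 2 (1969) 191–197). Hence $\operatorname{M}(G)\ge2$.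

## Which fort packings come from kernel vectors

The first thing to try is to imitate $C_4$: given disjoint forts $F_1,\dots,F_k$, build $A\in S(G)$ with kernel vectors supported on exactly these sets. We can determine when this works, and the reason it can fail will be used again later. It is a conservation law for pairs of kernel vectors.

**Lemma 2 (conservation).** Let $A\in S_{\mathbb F}(G)$ and $x,y\in\ker A$, and put $\omega(u,v)=x_uy_v-x_vy_u$. For every $S\subseteq V(G)$,
$$\sum_{u\in S,\ v\notin S}A_{uv}\,\omega(u,v)=0. \tag{1}$$

*Proof.* Since $Ax=Ay=0$,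
$$0=\sum_{u\in S}\bigl(x_u(Ay)_u-y_u(Ax)_u\bigr)=\sum_{u\in S}\sum_{v}A_{uv}(x_uy_v-y_ux_v)=\sum_{u\in S}\sum_vA_{uv}\,\omega(u,v).$$
Among the terms with $v\in S$, those with $u=v$ vanish because $\omega(u,u)=0$. Those with $u\ne v$ cancel in pairs because $A_{uv}=A_{vu}$ and $\omega(v,u)=-\omega(u,v)$. The terms with $v\notin S$ remain. $\square$

Think of $A_{uv}\omega(u,v)$ as a current along the edge $uv$: the net current out of any set is $0$. If a set is left by only one edge that can carry current, that edge carries none.

**Theorem 3.** Let $F_1,\dots,F_k$ be pairwise disjoint forts of $G$, and let $H_{ij}$ be the bipartite graph of all edges between $F_i$ and $F_j$. The following are equivalent: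

(i) some real $A\in S(G)$ has kernel vectors $x^1,\dots,x^k$ with $\operatorname{supp}x^i=F_i$;

(ii) no $H_{ij}$ $(i\neq j)$ has a bridge.

In particular, if some maximum fort packing satisfies (ii), then $\operatorname{M}(G)\ge\operatorname{ft}(G)$.

*Proof.*

**Step 1: a bridge contradicts conservation, so (i) implies (ii).** Suppose $uv$ is a bridge of $H_{ij}$ with $u\in F_i$ and $v\in F_j$. Let $S$ be the vertex set of the component of $H_{ij}-uv$ containing $u$; then $v\notin S$. Apply Lemma 2 with $x=x^i$ and $y=x^j$. If $\omega(p,q)\ne0$, then $x_py_q\neq0$ or $x_qy_p\ne0$, so one of $p,q$ lies in $F_i$ and the other in $F_j$. Thus only edges of $H_{ij}$ leaving $S$ contribute to (1), and the only such edge is $uv$. Hence $A_{uv}\,\omega(u,v)=0$. The forts are disjoint, so $x_v=y_u=0$ and $\omega(u,v)=x_uy_v\ne0$. Since $A_{uv}\ne0$, this is a contradiction.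

**Step 2: without bridges we write down a matrix, so (ii) implies (i).** We take $x^i=\mathbf 1_{F_i}$ and choose the entries of $A$ in groups that do not interfere with each other.

Inside $F_i$, put $A_{uv}=1$ on edges and $A_{uu}=-\deg_{G[F_i]}(u)$. Then $(A\mathbf 1_{F_i})_u=0$ for $u\in F_i$.

On $H_{ij}$, every edge $e$ is a non-bridge, so it lies on a cycle, which is even because $H_{ij}$ is bipartite. Let $g_e$ be $\pm1$ alternately along this cycle and $0$ on the other edges. The values of $g_e$ around any vertex sum to $0$, and $g_e(e)\ne0$. Consider real combinations $\sum_e c_eg_e$. For each edge $h$ the value at $h$ is a linear function of the coefficients, and it is not identically zero because $g_h(h)\neq0$. Finitely many proper hyperplanes do not cover a real vector space, so some combination is nonzero on every edge of $H_{ij}$. Use its values as entries of $A$. Then $(A\mathbf 1_{F_i})_v=0$ for $v\in F_j$ and $(A\mathbf 1_{F_j})_u=0$ for $u\in F_i$.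

For $v\notin\bigcup_iF_i$ and each $i$, the number $m$ of neighbors of $v$ in $F_i$ is $0$ or at least $2$, because $F_i$ is a fort. If $m\ge2$, put entries $1,\dots,1,-(m-1)$ on these $m$ edges. They are nonzero with sum $0$, so $(A\mathbf 1_{F_i})_v=0$.

Give the remaining edges the entry $1$ and the remaining diagonal positions the entry $0$. Then $A\in S(G)$ and $A\mathbf 1_{F_i}=0$ for every $i$.

**Step 3: the final claim.** Vectors with nonempty disjoint supports are independent, so (i) gives $\operatorname{null}A\ge k$. Apply this with $k=\operatorname{ft}(G)$. $\square$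

So the direct approach stops exactly when two forts of the packing have a bridge between them. That does not yet give a counterexample, since nothing obliges a matrix of large nullity to have kernel vectors supported on our forts.

## An eight-vertex piece whose two forts are joined by a bridge

**Definition (the graph $D$).** $V(D)=\{a_1,a_2,a_3,a_4,b_1,b_2,b_3,b_4\}$, with edges
$$a_1a_2,\ a_2a_3,\ a_3a_4,\quad b_1b_2,\ b_2b_3,\ b_3b_4,\quad a_1b_1,\ a_2b_2,\ a_3b_3,\ a_4b_4,\quad a_2b_3.$$

This is the $2\times4$ ladder plus the diagonal $a_2b_3$. The neighborhoods are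

| vertex | neighbors | vertex | neighbors |
|---|---|---|---|
| $a_1$ | $a_2,b_1$ | $b_1$ | $a_1,b_2$ |
| $a_2$ | $a_1,a_3,b_2,b_3$ | $b_2$ | $b_1,b_3,a_2$ |
| $a_3$ | $a_2,a_4,b_3$ | $b_3$ | $b_2,b_4,a_3,a_2$ |
| $a_4$ | $a_3,b_4$ | $b_4$ | $b_3,a_4$ |

Put $F=\{a_1,b_2,b_3,a_4\}$ and $F'=\{b_1,a_2,a_3,b_4\}$; they partition $V(D)$. Both are forts of $D$. The vertices outside $F$ have in $F$ the neighbors
$$b_1:\{a_1,b_2\},\quad a_2:\{a_1,b_2,b_3\},\quad a_3:\{a_4,b_3\},\quad b_4:\{b_3,a_4\},$$
and those outside $F'$ have in $F'$ the neighbors
$$a_1:\{a_2,b_1\},\quad b_2:\{b_1,a_2\},\quad b_3:\{b_4,a_3,a_2\},\quad a_4:\{a_3,b_4\}.$$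

The edges between $F$ and $F'$ are all edges of $D$ except $b_2b_3$ and $a_2a_3$. They form the two $4$-cycles $a_1a_2b_2b_1$ and $a_3b_3b_4a_4$, joined by the bridge $a_2b_3$. By Theorem 3 no real matrix in $S(D)$ has two kernel vectors with supports $F$ and $F'$.

**Lemma 4.** Every $A\in S_{\mathbb F}(D)$ has nullity at most $2$.

*Proof.* Let $Ax=0$ with $x_{a_1}=x_{b_1}=0$. Use the rows $a_1,b_1,b_2,a_2,a_3,b_3$ in this order. In each of them the row's own coordinate is already known to vanish, and exactly one neighbor has a coordinate not yet known to vanish. The rows give in turn $x_{a_2}=0$, $x_{b_2}=0$, $x_{b_3}=0$, $x_{a_3}=0$, $x_{a_4}=0$, $x_{b_4}=0$. So $x\mapsto(x_{a_1},x_{b_1})$ is injective on $\ker A$. $\square$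

*Example.* Nullity $2$ does occur on $D$, bridge or no bridge. Let $A\in S(D)$ have entry $1$ on every edge except $A_{a_2b_2}=2$ and $A_{a_2b_3}=-1$, and diagonal entries $0$ at $a_1,b_1,a_4,b_4$, $-2$ at $a_2$, and $-1$ at $b_2,a_3,b_3$. With coordinates in the order $(a_1,a_2,a_3,a_4;\,b_1,b_2,b_3,b_4)$, the vectors
$$x=(1,0,0,1;\ 0,-1,-1,0),\qquad y=(0,-1,-1,-1;\ 1,0,1,1) \tag{2}$$
are in the kernel. The eight rows, writing each vertex for its coordinate, are
$$a_2+b_1,\quad a_1+b_2,\quad a_1-2a_2+a_3+2b_2-b_3,\quad b_1-b_2+b_3+2a_2,$$
$$a_2-a_3+a_4+b_3,\quad b_2-b_3+b_4+a_3-a_2,\quad a_3+b_4,\quad b_3+a_4 .$$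
On $x$ they evaluate to
$$0+0,\quad 1-1,\quad 1-0+0-2+1,\quad 0+1-1+0,\quad 0-0+1-1,\quad -1+1+0+0-0,\quad 0+0,\quad -1+1,$$
and on $y$ to
$$-1+1,\quad 0+0,\quad 0+2-1+0-1,\quad 1-0+1-2,\quad -1+1-1+1,\quad 0-1+1-1+1,\quad -1+1,\quad 1-1.$$
All are $0$. Here $\operatorname{supp}x=F$, but $\operatorname{supp}y=\{a_2,a_3,a_4,b_1,b_3,b_4\}$ is not $F'$; it overlaps $F$.

So the matrix evades the bridge by using overlapping supports. Also $\operatorname{ft}(D)=2$: the order of rows in Lemma 4 shows that $\{a_1,b_1\}$ is a zero forcing set, so $\operatorname{ft}(D)\le\operatorname{Z}(D)\le2$. Hence $\operatorname{M}(D)=\operatorname{ft}(D)=2$, and disjoint copies of $D$ alone give no counterexample. We need to tie the kernel down.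

## Two relations that close the cut

Consider the left half $S=\{a_1,a_2,b_1,b_2\}$ of $D$. Three edges leave it: $a_2a_3$, $b_2b_3$, and the bridge $a_2b_3$. If all kernel vectors satisfy a relation that makes the coordinates at $a_2$ and $a_3$ proportional, no current flows along $a_2a_3$. A similar relation stops $b_2b_3$. Then by Lemma 2 the bridge carries no current either, and two-dimensional kernels become impossible.

**Lemma 5.** Let $A\in S_{\mathbb F}(D)$. Suppose there are nonzero $\alpha,\alpha',\beta,\beta'\in\mathbb F$ such that every $x\in\ker A$ satisfies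
$$\alpha x_{a_2}+\alpha'x_{a_3}=0\qquad\text{and}\qquad\beta x_{b_2}+\beta'x_{b_3}=0. \tag{3}$$
Then $\operatorname{null}A\le1$.

*Proof.* By Lemma 4 it suffices to exclude $\operatorname{null}A=2$. Suppose $x,y$ is a basis of $\ker A$, and write $p_v=(x_v,y_v)\in\mathbb F^2$ and $\omega(u,v)=x_uy_v-x_vy_u$. Then $\omega(u,v)=0$ exactly when $p_u,p_v$ are linearly dependent.

**Step 1: no current crosses the bridge.** Lemma 2 with $S=\{a_1,a_2,b_1,b_2\}$ gives
$$A_{a_2a_3}\,\omega(a_2,a_3)+A_{b_2b_3}\,\omega(b_2,b_3)+A_{a_2b_3}\,\omega(a_2,b_3)=0 .$$
Apply (3) to both $x$ and $y$: $p_{a_3}=-(\alpha/\alpha')\,p_{a_2}$ and $p_{b_2}=-(\beta'/\beta)\,p_{b_3}$. So $\omega(a_2,a_3)=\omega(b_2,b_3)=0$. Since $A_{a_2b_3}\ne0$, we get $\omega(a_2,b_3)=0$, and $p_{a_2},p_{b_3}$ are linearly dependent.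

**Step 2: find a kernel vector that vanishes on the middle four vertices.** The vectors $p_{a_2}$ and $p_{b_3}$ span a space of dimension at most $1$, and $p_{a_3},p_{b_2}$ are multiples of them. So $p_{a_2},p_{a_3},p_{b_2},p_{b_3}$ span a space of dimension at most $1$, and there is $(s,t)\ne(0,0)$ with $sx_v+ty_v=0$ for $v=a_2,a_3,b_2,b_3$. Put $z=sx+ty\in\ker A$. Since $x,y$ are independent, $z\neq0$.

**Step 3: that vector is zero.** In row $a_2$ the only neighbor outside the middle four is $a_1$, so the row reads $A_{a_2a_1}z_{a_1}=0$ and $z_{a_1}=0$. Row $b_2$ gives $z_{b_1}=0$, row $a_3$ gives $z_{a_4}=0$, and row $b_3$ gives $z_{b_4}=0$. So $z=0$, a contradiction. $\square$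

Both relations are needed. In example (2), every kernel vector satisfies $x_{a_2}-x_{a_3}=0$, and the nullity is still $2$. No relation of the second kind holds there: $x$ has $(b_2,b_3)$-coordinates $(-1,-1)$ and $y$ has $(0,1)$, and these are independent.

## Attaching the pieces to hubs

How can a larger graph force relations such as (3)? Join a new vertex $i$, a hub, to $a_2$ and $a_3$. If the coordinate at $i$ can take nonzero values independently of everything else, then solvability of the equations inside the piece will force $\alpha x_{a_2}+\alpha'x_{a_3}=0$ on the kernel of the piece, where $\alpha,\alpha'$ are the entries on the two new edges. A second hub $j$ joined to $b_2,b_3$ does the same for the second relation. Since $a_2,a_3\in F'$ and $b_2,b_3\in F$, each hub sees two vertices of one fort and none of the other, so the forts survive.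

**Definition (the graph $G_\Lambda$).** Let $\Lambda$ be a finite loopless multigraph with vertex set $W$ and edge set $E$, where each edge $e$ is given an arbitrary order $(i,j)$ of its ends. The graph $G_\Lambda$ consists of the vertices $W$ and one disjoint copy $D^e$ of $D$ for each $e\in E$. For $e=(i,j)$, join $i$ to $a_2^e,a_3^e$ and join $j$ to $b_2^e,b_3^e$. Any set of edges among vertices of $W$ may be added. There are no other edges.

For example, if $\Lambda$ is a single edge with two ends, $G_\Lambda$ has $8+2=10$ vertices. If $\Lambda$ has a double edge, the two parallel edges get two different copies of $D$, attached to the same two hubs.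

**Lemma 6.** $\operatorname{ft}(G_\Lambda)\ge2|E|$.

*Proof.* We show that for each $e=(i,j)$ the copies $F^e$ and $F'^e$ are forts of $G_\Lambda$. Vertices of $D^e$ outside $F^e$ or outside $F'^e$ were checked in the two displayed lists above. Hub $i$ has exactly two neighbors in $F'^e$, namely $a_2^e,a_3^e$, and none in $F^e$. Hub $j$ has exactly two neighbors in $F^e$, namely $b_2^e,b_3^e$, and none in $F'^e$; here $i\ne j$ because $\Lambda$ is loopless. All other hubs and all vertices of other copies have no neighbors in $D^e$. So no outside vertex has exactly one neighbor in either set. The $2|E|$ forts obtained are pairwise disjoint. $\square$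

## The nullity of $G_\Lambda$

Each hub is both an extra equation, which may cut the kernel, and an extra unknown, which may enlarge it. For $T\subseteq W$ let $e_\Lambda(T)$ be the number of edges of $\Lambda$, counted with multiplicity, having both ends in $T$.

**Theorem 7.** For every field $\mathbb F$,
$$\operatorname{M}(\mathbb F,G_\Lambda)\le2|E|-|W|+\max_{T\subseteq W}\bigl(2|T|-e_\Lambda(T)\bigr).$$

*Proof.* Let $A\in S_{\mathbb F}(G_\Lambda)$. List the vertices of the copies first and $W$ last:
$$A=\begin{pmatrix}B&C\\C^T&Q\end{pmatrix},\qquad B=\bigoplus_{e\in E}A_e,\quad A_e\in S_{\mathbb F}(D),$$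
with $Q$ indexed by $W$. Put $\nu_e=\operatorname{null}A_e$, which is at most $2$ by Lemma 4, and $\nu=\sum_e\nu_e=\operatorname{null}B$. Let the columns of $N$ be a basis of $\ker B=\bigoplus_e\ker A_e$. Finally put
$$R=\operatorname{rank}(N^TC),\qquad K=\ker(N^TC)\subseteq\mathbb F^W,\qquad\kappa=\dim K=|W|-R .$$

**Step 1: count the kernel through its hub coordinates.** We claim
$$\operatorname{null}A\le(\nu-R)+\kappa. \tag{4}$$
Consider the map $\binom xz\mapsto z$ on $\ker A$. If $\binom xz\in\ker A$, then $Bx+Cz=0$. Since $B$ is symmetric, $N^TB=(BN)^T=0$, so multiplying by $N^T$ gives $N^TCz=0$, that is, $z\in K$. The image has dimension at most $\kappa$. If $z=0$, then $Bx=0$ and $C^Tx=0$, so $x=Ny$ with $C^TNy=0$. Since $C^TN=(N^TC)^T$ has rank $R$ and $y$ ranges over $\mathbb F^\nu$, the space of such $y$ has dimension $\nu-R$. Adding the dimensions of image and kernel gives (4).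

**Step 2: choose hubs whose coordinates are free in $K$.** Write a basis of $K$ as the columns of a $|W|\times\kappa$ matrix. It has rank $\kappa$, so it has $\kappa$ independent rows; let $T\subseteq W$ index them. Then $|T|=\kappa$ and the coordinate projection $K\to\mathbb F^T$ is bijective.

**Step 3: a piece between two free hubs loses a dimension.** We claim that if $e=(i,j)$ has both ends in $T$, then $\nu_e\le1$. Let $x\in\ker A_e$, extended by $0$ to the other copies. Then $x\in\ker B$, so $x=Ny$ for some $y$, and for every $z\in K$
$$0=y^TN^TCz=x^TCz=z_i\bigl(A_{a_2^ei}x_{a_2}+A_{a_3^ei}x_{a_3}\bigr)+z_j\bigl(A_{b_2^ej}x_{b_2}+A_{b_3^ej}x_{b_3}\bigr),$$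
because the only edges from $D^e$ to $W$ are the four shown. Since $i\neq j$ are both in $T$, the pair $(z_i,z_j)$ takes all values in $\mathbb F^2$ as $z$ ranges over $K$. Taking $(1,0)$ and $(0,1)$, both brackets vanish. The four coefficients do not depend on $x$ and are nonzero, being entries at edges. So (3) holds for all $x\in\ker A_e$, and Lemma 5 gives $\nu_e\le1$.

**Step 4: assemble.** By Step 3 and Lemma 4, $\nu\le2|E|-e_\Lambda(T)$. Insert this and $R=|W|-\kappa$ into (4):
$$\operatorname{null}A\le2|E|-e_\Lambda(T)-(|W|-\kappa)+\kappa=2|E|-|W|+2|T|-e_\Lambda(T).$$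
Since $T$ is one of the sets in the maximum, the theorem follows. $\square$

*Example.* To see Step 3 on a concrete matrix, let $\Lambda$ be one edge $(i,j)$ and let the piece carry the matrix of example (2). Write $\alpha,\alpha',\beta,\beta'$ for the entries on $ia_2,ia_3,jb_2,jb_3$. With the basis $x,y$ of (2),
$$N^TC=\begin{pmatrix}0&-(\beta+\beta')\\-(\alpha+\alpha')&\beta'\end{pmatrix}.$$
Since $\beta'\ne0$, this matrix is never zero, so $K\neq\mathbb F^W$. With $\nu_e=2$ the two hubs cannot both be free, as Step 3 says. Choosing $\alpha'=-\alpha$ and $\beta'=-\beta$ gives $R=1$, $K=\{z:z_j=0\}$ and $T=\{i\}$.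

## Choosing the multigraph

By Lemma 6, $\operatorname{ft}(G_\Lambda)\ge2|E|$. So Theorem 7 gives $\operatorname{M}<\operatorname{ft}$ as soon as
$$2|T|-|W|<e_\Lambda(T)\qquad\text{for every }T\subseteq W. \tag{5}$$
The left side is what a matrix gains from $|T|$ free hubs, and $e_\Lambda(T)$ is what it loses in the pieces between them. A single edge fails (5): with $|W|=2$ and $T=W$ the two sides are $2$ and $1$. The triangle $K_3$ also fails: with $|T|=2$ both sides equal $1$, and the theorem only gives $\operatorname{M}\le6$ while $\operatorname{ft}\ge6$. For $K_4$, the left side is $-4,-2,0,2,4$ and the right side is $0,0,1,3,6$ for $|T|=0,1,2,3,4$, so (5) holds.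

**Theorem 8.** Let $G=G_{K_4}$, with $|W|=4$, no edges inside $W$, and six copies of $D$, so $52$ vertices. Then
$$\operatorname{M}(G)\le11<12\le\operatorname{ft}(G)\le\operatorname{Z}^*(G).$$
Hence $\operatorname{M}\ge\operatorname{ft}$ fails in general, and so does $\operatorname{M}\ge\operatorname{Z}^*$.

*Proof.* The number of vertices is $6\cdot8+4=52$. Lemma 6 gives $\operatorname{ft}(G)\ge12$. If $|T|=\kappa$, then
$$2|T|-e_\Lambda(T)=2\kappa-\binom\kappa2=\frac{\kappa(5-\kappa)}2,$$
with values $0,2,3,3,2$ for $\kappa=0,1,2,3,4$. The maximum is $3$, so Theorem 7 with $\mathbb F=\mathbb R$ gives $\operatorname{M}(G)\le12-4+3=11$. Finally $\operatorname{ft}(G)\le\operatorname{Z}^*(G)$ by Proposition 1(d). $\square$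

So both questions have a negative answer. In every $G_\Lambda$ with $E\ne\emptyset$, the edge $a_2b_3$ of each piece is a bridge between the forts $F^e$ and $F'^e$, so this packing fails condition (ii) of Theorem 3, in agreement with Theorem 8.

## Other fields, a linear gap, and 51 vertices

Other choices of $\Lambda$ in Theorem 7 give more.

**Theorem 9.** (a) The graph of Theorem 8 satisfies $\operatorname{M}(\mathbb F,G)\le11<12\le\operatorname{ft}(G)$ for every field $\mathbb F$.

(b) For every $t\ge1$ there is a connected graph $G$ with $85t$ vertices such that for every field $\mathbb F$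
$$\operatorname{M}(\mathbb F,G)\le18t<20t\le\operatorname{ft}(G)\le\operatorname{Z}^*(G).$$
So $\operatorname{ft}-\operatorname{M}$ and $\operatorname{Z}^*-\operatorname{M}$ are unbounded on connected graphs, and for these graphs $\operatorname{M}\le\frac9{10}\operatorname{ft}\le\frac9{10}\operatorname{Z}^*$.

(c) There is a counterexample on $51$ vertices.

*Proof.* For (a), Theorem 7 holds over every field, and the computation in the proof of Theorem 8 does not involve the field.

For (b), let $\Lambda=tK_5$ be $t$ disjoint copies of $K_5$, and add edges inside $W$ so that $G[W]$ is connected. Then $G=G_\Lambda$ is connected, since $D$ is connected and every copy is attached to $W$. Here $|E|=10t$ and $|W|=5t$, so $G$ has $80t+5t=85t$ vertices, and Lemma 6 gives $\operatorname{ft}(G)\ge20t$. For $T\subseteq W$ let $\kappa_b\in\{0,\dots,5\}$ be the number of vertices of $T$ in the $b$-th copy of $K_5$. No edge of $\Lambda$ joins different copies, so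
$$2|T|-e_\Lambda(T)=\sum_{b=1}^t\Bigl(2\kappa_b-\binom{\kappa_b}2\Bigr)=\sum_{b=1}^t\frac{\kappa_b(5-\kappa_b)}2\le3t,$$
because $\kappa(5-\kappa)/2$ takes the values $0,2,3,3,2,0$ for $\kappa=0,\dots,5$. Theorem 7 gives $\operatorname{M}(\mathbb F,G)\le20t-5t+3t=18t$. The edges added inside $W$ belong to $G$ and not to $\Lambda$; they affect only $Q$, which Theorem 7 leaves arbitrary. With $\operatorname{ft}\le\operatorname{Z}^*$ the displayed chain holds. The differences $\operatorname{ft}-\operatorname{M}$ and $\operatorname{Z}^*-\operatorname{M}$ are at least $2t$, and $\operatorname{M}\le18t=\frac9{10}\cdot20t\le\frac9{10}\operatorname{ft}\le\frac9{10}\operatorname{Z}^*$.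

For (c), let $\Lambda$ be $K_3$ with every edge doubled. Then $|E|=6$, $|W|=3$, and there are $48+3=51$ vertices. If $|T|=\kappa$, then
$$2|T|-e_\Lambda(T)=2\kappa-2\binom\kappa2=\kappa(3-\kappa)\le2,$$
with values $0,2,2,0$ for $\kappa=0,1,2,3$. Theorem 7 gives $\operatorname{M}\le12-3+2=11$, while Lemma 6 gives $\operatorname{ft}\ge12$. $\square$

Nothing here claims that the constant $\frac9{10}$ or the order $51$ is optimal.
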